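# Lowering the global dimension of $\bigotimes_i k\mathbb A_{p_i-1}$ and the inequality $\sum_i 1/p_i>1$

## The guess that $\sum_i 1/p_i>1$ is enough, and small weights that support it

The first guess in this lecture is that one numerical inequality tells the whole story. Here is the story it is supposed to tell.

Let $k$ be a field. For $m\ge 1$ let $k\mathbb A_m$ be the path algebra of a quiver of Dynkin type $\mathbb A_m$, so $k\mathbb A_1=k$. Tensor products are over $k$. Two finite-dimensional algebras are derived equivalent if their categories $\mathsf D^{\mathrm b}(\mathrm{mod}\,-)$ are triangle equivalent. Fix integers $n\ge 3$ and $p_1,\dots,p_n\ge 2$, called the weights, and consider two conditions.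

- (a) $\bigotimes_{i=1}^n k\mathbb A_{p_i-1}$ is derived equivalent to an algebra $\Lambda$ of global dimension at most $n-2$.
- (b) $\sum_{i=1}^n \frac1{p_i}>1$.

The algebra in (a) is a tensor product of $n$ algebras of global dimension at most $1$, so it has global dimension at most $n$. Condition (a) asks whether, inside the derived equivalence class, two units can be saved. The problem comes from Martin Herschend, Osamu Iyama, Hiroyuki Minamoto, Steffen Oppermann, "Representation theory of Geigle-Lenzing complete intersections", arXiv:1409.0668 (2014). There (a) implies (b) is known, and the conjecture is that (a) and (b) are equivalent. So the guess is: yes, (b) implies (a). We test it.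

**Two weights equal to 2.** Then $\sum_i 1/p_i\ge \frac12+\frac12+(\text{something positive})>1$, so (b) holds. Two tensor factors are $k$, so at most $n-2$ factors contribute and the global dimension is at most $n-2$ already. So (a) holds.

**Three weights.** Let $p_1\le p_2\le p_3$ and $\sum_i 1/p_i>1$. If $p_1\ge 3$ the sum is at most $1$, so $p_1=2$. If $p_2\ge 4$ the sum is at most $\frac12+\frac14+\frac14=1$, so $p_2\in\{2,3\}$. If $p_2=3$ then $\frac1{p_3}>\frac16$. So the weights are $(2,2,r)$, which are covered by the previous test, or $(2,3,3),(2,3,4),(2,3,5)$. In the last three cases the algebra is $k\mathbb A_2\otimes k\mathbb A_m$ with $m=2,3,4$, and (a) asks for a derived equivalent algebra of global dimension at most $1$. We shall see that path algebras of type $\mathbb D_4,\mathbb E_6,\mathbb E_8$ do it.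

**Four weights.** Grant the last sentence. Derived equivalences can be tensored, so $(2,3,3,r)$ gives $k\mathbb D_4\otimes k\mathbb A_{r-1}$, the weights $(2,3,4,r)$ and $(2,3,5,r)$ give $k\mathbb E_6\otimes k\mathbb A_{r-1}$ and $k\mathbb E_8\otimes k\mathbb A_{r-1}$, and $(3,3,3,3)$ gives $k\mathbb D_4\otimes k\mathbb D_4$. All have global dimension at most $2$, so (a) holds each time.

The guess looks good, and for $n=3$ it is right. For every $n\ge 4$ it is wrong. To state what is true, put
$$a:=\operatorname{lcm}\{p_i: p_i\ge 3\}\quad(a:=1\text{ if all }p_i=2),\qquad b:=\sum_i a\Bigl(1-\frac2{p_i}\Bigr)\in\mathbb Z_{\ge 0}.$$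
(If $p_i=2$ the summand is $0$; otherwise $p_i\mid a$.)

**Theorem A.** If $\bigotimes_i k\mathbb A_{p_i-1}$ is derived equivalent to an algebra $\Lambda$ of finite global dimension $d$, then $b\le (a-1)d$. Hence (a) implies

(c) $\quad 2a\bigl(\sum_i\frac1{p_i}-1\bigr)\ \ge\ n-2,$

and (c) implies (b).

**Theorem B.** (1) For every $n\ge 4$, the weights $(2,q,\dots,q)$ with $q=2n-3$ ($n-1$ copies of $q$) satisfy (b) but not (a). In fact the minimal global dimension in the derived equivalence class of $(k\mathbb A_{2n-4})^{\otimes(n-1)}$ is exactly $n-1$.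
(2) For every $n\ge 5$ and $s\ge 1$, the weights $(n-1,\dots,n-1,s(n-1))$ ($n-1$ copies of $n-1$) satisfy (b) but not (a).
(3) For $n=3$, (b) implies (a). So "(a)$\Leftrightarrow$(b) for all weights of length $n$" holds if and only if $n=3$.

**Theorem C.** (1) Let $m\ge 2$. Every algebra derived equivalent to $(k\mathbb A_m)^{\otimes N}$ has global dimension $\ge N-\lfloor N/m\rfloor$. This is attained if $N<m$, and for all $N$ if $m=2$: the minimum for $(k\mathbb A_2)^{\otimes N}$ is $\lceil N/2\rceil$.
(2) For $n=4$, the weights satisfying (b) but not (c) are, up to order, exactly $(2,p,q,r)$ with $(p,q,r)$ one of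
$$(3,7,21),(3,7,35),(3,7,39),(3,7,41),(3,9,9),(3,9,15),(3,9,17),(3,11,11),(3,11,13),(5,5,5),(5,5,9).$$
For these (a) fails.

The smallest case of B(1) is $n=4$, weights $(2,5,5,5)$: the algebra $(k\mathbb A_4)^{\otimes 3}$ is not derived equivalent to any algebra of global dimension at most $2$, although $\frac12+\frac35>1$. Nothing below claims that (c) is sufficient for (a) when $n\ge 4$.

## Serre functors, tensor products and tilting complexes

Modules are left modules, $D=\operatorname{Hom}_k(-,k)$, and $\mathsf D^{\ge s}$ denotes the complexes with cohomology only in degrees $\ge s$. In a triangle $X\to Y\to Z\to X[1]$ with $X,Z\in\mathsf D^{\ge s}$ we have $Y\in\mathsf D^{\ge s}$. The complex $X[b]$ has $H^j(X[b])=H^{j+b}(X)$, so a module shifted by $[b]$ lives in degree $-b$.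

**The model of $k\mathbb A_m$.** Up to derived equivalence, $k\mathbb A_m$ does not depend on the orientation (a textbook fact). So we take the linear orientation and realize $A=k\mathbb A_m$ as the upper triangular $m\times m$ matrices, with diagonal idempotents $e_1,\dots,e_m$. The column space $k^m$ is a left $A$-module with submodules $P_j=$ span of the first $j$ basis vectors, and $Ae_j$ (the $j$-th column) is isomorphic to $P_j$. So the indecomposable projectives form a chain
$$0=P_0\subset P_1\subset\dots\subset P_m,\qquad P_j/P_{j-1}=S_j\ \text{simple},$$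
and $\operatorname{Hom}(P_i,P_j)\cong e_iAe_j$ is $k$, spanned by the inclusion, if $i\le j$, and $0$ otherwise. The injective hull of $S_j$ is $I_j=D(e_jA)\cong P_m/P_{j-1}$: the rows with entries in columns $j,\dots,m$ pair perfectly with columns modulo the first $j-1$ entries.

**Serre functors.** For a finite-dimensional algebra $\Lambda$ of finite global dimension, $\nu=\nu_\Lambda=D\Lambda\otimes^{\mathbf L}_\Lambda-$ is a Serre functor of $\mathsf D^{\mathrm b}(\mathrm{mod}\,\Lambda)$ (Happel): an autoequivalence with natural isomorphisms $\operatorname{Hom}(X,Y)\cong D\operatorname{Hom}(Y,\nu X)$. Such a functor is unique up to isomorphism. Hence if $\Phi$ is a triangle equivalence, then $\Phi\nu\cong\nu\Phi$, because $\Phi\nu\Phi^{-1}$ is again a Serre functor. On projectives, $\nu(\Lambda e)=D(e\Lambda)$; so for $k\mathbb A_m$ we have $\nu P_j=I_j$.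

*Example.* Let $A=k\mathbb A_2$. Then $\nu P_1=I_1=P_2$ and $\nu P_2=I_2=S_2$. Apply $\nu$ to $0\to P_1\to P_2\to S_2\to0$: the triangle is $P_2\to S_2\to\nu S_2\to$ with nonzero first map, so this map is the surjection with kernel $S_1$ and $\nu S_2\cong S_1[1]$. The orbit is $S_1\mapsto P_2\mapsto S_2\mapsto S_1[1]$, so $\nu^3$ acts on these objects as $[1]$.

**Tensor products.** Tensor products of derived equivalent algebras are derived equivalent (Rickard, 1991). If $A,B$ are tensor products of path algebras of finite acyclic quivers, their simple modules are one-dimensional and the simple $A\otimes B$-modules are the $S\otimes S'$. Tensoring projective resolutions of $S$ and $S'$ resolves $S\otimes S'$. So $\operatorname{gldim}(A\otimes B)\le\operatorname{gldim}A+\operatorname{gldim}B$, and all these algebras have finite global dimension.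

**Tilting complexes.** Let $\operatorname{gldim}A<\infty$. An object $T$ of $\mathsf D^{\mathrm b}(\mathrm{mod}\,A)$ is a tilting complex if $\operatorname{Hom}(T,T[l])=0$ for $l\ne0$ and the smallest triangulated subcategory that contains $T$ and is closed under direct summands (the thick subcategory generated by $T$) is everything. Rickard's theorem: then $A$ is derived equivalent to $\operatorname{End}(T)$ or its opposite, depending on conventions. The target algebras below are path algebras, whose opposites are again path algebras, so the convention will not matter.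

## Exchanging a corner of a poset: $\mathbb D_4$, $\mathbb E_6$, $\mathbb E_8$ and the case $n=3$

We first settle the supporting evidence: $k\mathbb A_2\otimes k\mathbb A_m$ is derived equivalent to a hereditary algebra for $m=2,3,4$, over any field. The algebra $k\mathbb A_2\otimes k\mathbb A_m$ is described by a poset, a ladder, and we change the poset one element at a time until its Hasse diagram is a tree.

**Definition ($P$-collection).** Let $\mathcal T=\mathsf D^{\mathrm b}(\mathrm{mod}\,A)$ with $\operatorname{gldim}A<\infty$, and let $P$ be a finite poset. A $P$-collection in $\mathcal T$ consists of objects $(T_w)_{w\in P}$ generating $\mathcal T$ as a thick subcategory, and morphisms $u_{wv}:T_v\to T_w$ for $v\le w$ with $u_{ww}=1$ and $u_{xw}u_{wv}=u_{xv}$, such that $\operatorname{Hom}(T_v,T_w[l])=0$ for $l\neq0$, and $\operatorname{Hom}(T_v,T_w)$ has basis $u_{wv}$ if $v\le w$ and is $0$ otherwise.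

*Example.* For $A=k\mathbb A_2\otimes k\mathbb A_m$ the indecomposable projectives $P_i\otimes P_j$ with the inclusions form a $P$-collection for $P=[2]\times[m]$, since Hom spaces multiply. We write the elements of this poset as $a_1<\dots<a_m$ and $b_1<\dots<b_m$ with $a_i<b_i$. For $m=2$ it is the commutative square $a_1<a_2<b_2$, $a_1<b_1<b_2$.

Given a $P$-collection, $T=\bigoplus_w T_w$ is a tilting complex and $\operatorname{End}(T)$ has basis $\{u_{wv}: v\le w\}$ with the obvious multiplication, that is, it is the incidence algebra of $P$ (or its opposite). Suppose the Hasse diagram of $P$ is a tree. Then between two vertices there is at most one directed path, and there is one exactly when they are comparable in that direction. So sending a path from $v$ to $w$ to $u_{wv}$ identifies the path algebra of the Hasse quiver with the incidence algebra. So $A$ is derived equivalent to the path algebra of a tree, which is hereditary.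

Write ${\uparrow}x=\{w:w\ge x\}$ and ${\downarrow}x=\{v:v\le x\}$.

**Lemma 1.** Let $(T_w)$ be a $P$-collection. Let $z\in P$ have exactly two lower covers $x,y$, and suppose every $w\in{\uparrow}x\cap{\uparrow}y$ satisfies $w\ge z$. Let $P'=(P\setminus\{z\})\sqcup\{K\}$, with the old order on $P\setminus\{z\}$, with $v<K$ iff $v\in{\downarrow}x\cap{\downarrow}y$, and with $K<w$ iff $w\in({\uparrow}x\cup{\uparrow}y)\setminus\{z\}$. Then $P'$ is a poset and $\mathcal T$ has a $P'$-collection.

*Proof.* **Step 1: $P'$ is a poset.** As lower covers of one element, $x$ and $y$ are incomparable; and since $P$ is finite, $v<z$ iff $v\le x$ or $v\le y$. If $v<K<w$, then $v\le x$ and $v\le y$, and $w\ge x$ or $w\ge y$, so $v\le w$. If here $v=w$, then, say, $x\le w\le y$, contradicting incomparability. So $v<w$, and no element lies both below and above $K$. If $v'<v<K$ then $v'<K$, and if $K<w<w'$ with $w'\neq z$ then $K<w'$.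

**Step 2: the new object.** We want an object that replaces $T_z$ and maps to $T_x$ and $T_y$. Take a triangle
$$K\xrightarrow{\binom{\pi_x}{\pi_y}}T_x\oplus T_y\xrightarrow{(u_{zx},\,u_{zy})}T_z\to K[1].\tag{1}$$

**Step 3: maps into $K$ from old objects.** Let $v\ne z$. The map $\operatorname{Hom}(T_v,T_x\oplus T_y)\to\operatorname{Hom}(T_v,T_z)$ is surjective: the target is nonzero only if $v<z$, and then, say, $v\le x$ and $u_{zv}=u_{zx}u_{xv}$. Apply $\operatorname{Hom}(T_v,-)$ to (1). All groups $\operatorname{Hom}(T_v,T_w[l])$ with $l\neq0$ vanish, so $\operatorname{Hom}(T_v,K[1])$ is the cokernel of this surjection, $\operatorname{Hom}(T_v,K)$ is its kernel, and $\operatorname{Hom}(T_v,K[l])=0$ for all other $l$. The kernel has dimension $2-1=1$ if $v\le x$ and $v\le y$, dimension $1-1=0$ if exactly one holds, and dimension $0$ if none holds. In the first case it is spanned by the unique $\kappa_v$ with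
$$\pi_x\kappa_v=u_{xv},\qquad \pi_y\kappa_v=-u_{yv}.$$

**Step 4: maps from $K$ to old objects.** Let $w\in P$ be arbitrary, $w=z$ included. The map $\operatorname{Hom}(T_z,T_w)\to\operatorname{Hom}(T_x\oplus T_y,T_w)$ sends $u_{wz}$ to $(u_{wx},u_{wy})\ne0$ when $w\ge z$, so it is injective. Apply $\operatorname{Hom}(-,T_w)$ to (1): $\operatorname{Hom}(K,T_w[-1])$ is the kernel of this map, hence $0$; $\operatorname{Hom}(K,T_w)$ is its cokernel; the rest vanishes. If $w\ge z$ the dimension is $2-1=1$. If $w\not\ge z$, then by hypothesis at most one of $w\ge x$, $w\ge y$ holds, and the dimension is $1$ if one holds and $0$ if none holds. When nonzero, the space is spanned by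
$$\lambda_w:=u_{wx}\pi_x\ \ (\text{if }w\ge x),\qquad \lambda_w:=-u_{wy}\pi_y\ \ (\text{if }w\ge y).$$
If both definitions apply, then $w\ge z$ and $u_{wx}\pi_x+u_{wy}\pi_y=u_{wz}(u_{zx}\pi_x+u_{zy}\pi_y)=0$, so they agree.

**Step 5: endomorphisms of $K$.** By Step 4, $\operatorname{Hom}(K,T_x)=k\pi_x$ and $\operatorname{Hom}(K,T_y)=k\pi_y$ are one-dimensional, so $\operatorname{Hom}(K,T_x\oplus T_y)$ has dimension $2$. It maps onto the one-dimensional space $\operatorname{Hom}(K,T_z)=k\,u_{zx}\pi_x$. Everything is in degree $0$, so $\operatorname{Hom}(K,-)$ applied to (1) gives $\operatorname{Hom}(K,K[l])=0$ for $l\ne0$ and $\dim\operatorname{End}(K)=1$, that is, $\operatorname{End}(K)=k$.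

**Step 6: compatibility and generation.** For $v'\le v$ with $v<K$ we have $\kappa_vu_{vv'}=\kappa_{v'}$, because both have the same components in $\operatorname{Hom}(T_{v'},T_x\oplus T_y)$ and $\operatorname{Hom}(T_{v'},K)$ injects there. For $K<w\le w'$, with $w'\neq z$, we have $u_{w'w}\lambda_w=\lambda_{w'}$ by the formulas. For $v<K<w$ we have $\lambda_w\kappa_v=u_{wv}$: if $w\ge x$ it is $u_{wx}u_{xv}$, and if $w\ge y$ it is $(-u_{wy})(-u_{yv})$. So the $\kappa_v$, the $\lambda_w$, the identity of $K$ and the old $u$'s are the required system. The new objects generate, since by (1) $T_z$ is a cone of a morphism between objects built from them. $\square$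

**Updating the Hasse diagram.** The covers of $P'$ are found as follows.

- Remove $z$; add $K<x$, $K<y$, and $v<K$ for each maximal element $v$ of ${\downarrow}x\cap{\downarrow}y$. Indeed the minimal elements above $K$ are $x$ and $y$.
- Delete the old covers $v<x$ with $v\le y$ and $v<y$ with $v\le x$. An old cover $v<w$ is lost only if $v<K<w$. Then $v<x$ and $v<y$ (as $x,y$ are incomparable) and, say, $x\le w$, so $v<x\le w$ forces $w=x$; similarly for $y$.
- Add $x<w$ (or $y<w$) whenever $w$ covers $z$ and $z$ was the only element strictly between $x$ (or $y$) and $w$. A new cover $v<w$ between old elements arises only when $z$ was the only element between, so $v$ is a lower cover of $z$, and $K$ is not above $x$ or $y$.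

**Proposition 2.** For $m=2,3,4$ the algebra $k\mathbb A_2\otimes k\mathbb A_m$ is derived equivalent to a path algebra of type $\mathbb D_4$, $\mathbb E_6$, $\mathbb E_8$ respectively. Consequently, for $n=3$, (b) implies (a).

*Proof.* We apply Lemma 1 repeatedly, starting from $[2]\times[m]$. In each line we give $z$ and $(x,y)$, then ${\uparrow}x$ and ${\uparrow}y$ (so that one sees that every common element is $\ge z$), then the new element, the elements below it and above it, and the covers of the new poset.

**Case $m=2$, to reach $\mathbb D_4$.** Take $z=b_2$, $(a_2,b_1)$. ${\uparrow}a_2=\{a_2,b_2\}$, ${\uparrow}b_1=\{b_1,b_2\}$; common: $b_2$. New element $c$, above $a_1$, below $a_2,b_1$. Covers: $a_1<c$, $c<a_2$, $c<b_1$. This is a tree with center $c$ and three neighbors, type $\mathbb D_4$.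

**Case $m=3$, to reach $\mathbb E_6$.**

1. $z=b_3$, $(a_3,b_2)$. ${\uparrow}a_3=\{a_3,b_3\}$, ${\uparrow}b_2=\{b_2,b_3\}$; common: $b_3$. New $c$, above $a_1,a_2$, below $a_3,b_2$. Covers: $a_1<a_2<c<a_3$; $c<b_2$; $a_1<b_1<b_2$.
2. $z=b_2$, $(c,b_1)$. ${\uparrow}c=\{c,a_3,b_2\}$, ${\uparrow}b_1=\{b_1,b_2\}$; common: $b_2$. New $d$, above $a_1$, below $c,a_3,b_1$. Covers: $a_1<a_2<c<a_3$; $a_1<d<c$; $d<b_1$.
3. $z=c$, $(a_2,d)$. ${\uparrow}a_2=\{a_2,c,a_3\}$, ${\uparrow}d=\{d,c,a_3,b_1\}$; common: $c,a_3$. New $e$, above $a_1$, below $a_2,d,a_3,b_1$. Covers: $a_1<e<a_2<a_3$; $e<d<a_3$; $d<b_1$.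
4. $z=a_3$, $(a_2,d)$. ${\uparrow}a_2=\{a_2,a_3\}$, ${\uparrow}d=\{d,a_3,b_1\}$; common: $a_3$. New $f$, above $a_1,e$, below $a_2,d,b_1$. Covers: $a_1<e<f<a_2$; $f<d<b_1$.

The last diagram is a tree: from $f$ there are arms $e,a_1$ and $d,b_1$ and $a_2$, of lengths $2,2,1$. This is type $\mathbb E_6$.

**Case $m=4$, to reach $\mathbb E_8$.**

1. $z=b_4$, $(a_4,b_3)$. ${\uparrow}a_4=\{a_4,b_4\}$, ${\uparrow}b_3=\{b_3,b_4\}$; common: $b_4$. New $c$, above $a_1,a_2,a_3$, below $a_4,b_3$. Covers: $a_1<a_2<a_3<c<a_4$; $c<b_3$; $b_1<b_2<b_3$; $a_1<b_1$; $a_2<b_2$.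
2. $z=b_3$, $(c,b_2)$. ${\uparrow}c=\{c,a_4,b_3\}$, ${\uparrow}b_2=\{b_2,b_3\}$; common: $b_3$. New $d$, above $a_1,a_2$, below $c,a_4,b_2$. Covers: $a_1<a_2<a_3<c<a_4$; $a_2<d<c$; $d<b_2$; $a_1<b_1<b_2$.
3. $z=b_2$, $(d,b_1)$. ${\uparrow}d=\{d,c,a_4,b_2\}$, ${\uparrow}b_1=\{b_1,b_2\}$; common: $b_2$. New $e$, above $a_1$, below $d,c,a_4,b_1$. Covers: $a_1<a_2<a_3<c<a_4$; $a_2<d<c$; $a_1<e<d$; $e<b_1$.
4. $z=d$, $(a_2,e)$. ${\uparrow}a_2=\{a_2,a_3,d,c,a_4\}$, ${\uparrow}e=\{e,d,c,a_4,b_1\}$; common: $d,c,a_4$. New $f$, above $a_1$, below $a_2,a_3,c,a_4,e,b_1$. Covers: $a_1<f<a_2<a_3<c<a_4$; $f<e<c$; $e<b_1$.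
5. $z=c$, $(a_3,e)$. ${\uparrow}a_3=\{a_3,c,a_4\}$, ${\uparrow}e=\{e,c,a_4,b_1\}$; common: $c,a_4$. New $g$, above $a_1,f$, below $a_3,a_4,e,b_1$. Covers: $a_1<f<a_2<a_3<a_4$; $f<g<a_3$; $g<e<a_4$; $e<b_1$.
6. $z=a_4$, $(a_3,e)$. ${\uparrow}a_3=\{a_3,a_4\}$, ${\uparrow}e=\{e,a_4,b_1\}$; common: $a_4$. New $h$, above $a_1,f,g$, below $a_3,e,b_1$. Covers: $a_1<f<a_2<a_3$; $f<g<h<a_3$; $h<e<b_1$.
7. $z=a_3$, $(a_2,h)$. ${\uparrow}a_2=\{a_2,a_3\}$, ${\uparrow}h=\{h,a_3,e,b_1\}$; common: $a_3$. New $i$, above $a_1,f$, below $a_2,h,e,b_1$. Covers: $a_1<f<i<a_2$; $f<g<h$; $i<h<e<b_1$.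
8. $z=h$, $(i,g)$. ${\uparrow}i=\{i,a_2,h,e,b_1\}$, ${\uparrow}g=\{g,h,e,b_1\}$; common: $h,e,b_1$. New $j$, above $a_1,f$, below $i,a_2,g,e,b_1$. Covers: $a_1<f<j<i<a_2$; $j<g<e$; $i<e<b_1$.
9. $z=e$, $(i,g)$. ${\uparrow}i=\{i,a_2,e,b_1\}$, ${\uparrow}g=\{g,e,b_1\}$; common: $e,b_1$. New $l$, above $a_1,f,j$, below $i,a_2,g,b_1$. Covers: $a_1<f<j<l<i<a_2$; $l<g<b_1$; $i<b_1$.
10. $z=b_1$, $(i,g)$. ${\uparrow}i=\{i,a_2,b_1\}$, ${\uparrow}g=\{g,b_1\}$; common: $b_1$. New $o$, above $a_1,f,j,l$, below $i,a_2,g$. Covers: $a_1<f<j<l<o<i<a_2$; $o<g$.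

The last diagram is a tree: from $o$ there are arms $l,j,f,a_1$ and $i,a_2$ and $g$, of lengths $4,2,1$. This is type $\mathbb E_8$.

**Conclusion for $n=3$.** By the list in the first section, weights with (b) are $(2,2,r)$, where the algebra is $k\mathbb A_{r-1}$ of global dimension at most $1$, or they give $k\mathbb A_2\otimes k\mathbb A_m$ with $m\in\{2,3,4\}$, derived equivalent to a path algebra of a tree, of global dimension at most $1$. So (a) holds. $\square$

## A power of the Serre functor is a shift

For a negative answer we need an invariant of the whole derived category. In the example $k\mathbb A_2$ the cube of $\nu$ acted as $[1]$. We now prove this for all $m$, on the level of bimodules, because only bimodule isomorphisms can be tensored together.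

**Lemma 3.** For $A=k\mathbb A_m$ there is an isomorphism $(DA)^{\otimes^{\mathbf L}_A(m+1)}\cong A[m-1]$ in the derived category of $A$-bimodules.

*Proof.* **Step 1: the action of $\nu$ on simples.** This step finds the exponent and the shift. Let $2\le i\le m$. Applying $\nu$ to $0\to P_{i-1}\to P_i\to S_i\to0$ gives a triangle
$$I_{i-1}\to I_i\to\nu S_i\to I_{i-1}[1]$$
whose first map is nonzero, since $\nu$ is an equivalence. As $\operatorname{Hom}(I_{i-1},I_i)\cong\operatorname{Hom}(P_{i-1},P_i)$ is one-dimensional, this map is, up to a scalar, the canonical surjection $P_m/P_{i-2}\to P_m/P_{i-1}$, with kernel $P_{i-1}/P_{i-2}=S_{i-1}$. Hence $\nu S_i\cong S_{i-1}[1]$. Moreover $\nu S_1=\nu P_1=I_1=P_m$ and $\nu P_m=I_m=S_m$, so $\nu^2S_1\cong S_m$. Altogether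
$$\nu^{m+1}S_1\cong\nu^{m-1}S_m\cong S_1[m-1].$$
All simples lie in one $\nu$-orbit up to shift, and $\nu$ commutes with shifts, so $\nu^{m+1}S_i\cong S_i[m-1]$ for all $i$. (For $m=3$: $S_1\mapsto P_3\mapsto S_3\mapsto S_2[1]\mapsto S_1[2]$.)

**Step 2: from simples to projectives.** Let $F=\nu^{m+1}[-(m-1)]$, an autoequivalence fixing each simple up to isomorphism. Every module is built from simples by extensions; $F$ and $F^{-1}$ send triangles to triangles; and if the outer terms of a triangle are modules, so is the middle one. By induction on length, $F$ and $F^{-1}$ preserve $\mathrm{mod}\,A$. So $F$ restricts to an autoequivalence of $\mathrm{mod}\,A$, and $F(P_i)$ is the projective cover of $F(S_i)\cong S_i$. That is, $F(P_i)\cong P_i$.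

**Step 3: the bimodule is $A$ with a twisted right action.** Let $M=(DA)^{\otimes^{\mathbf L}_A(m+1)}[-(m-1)]$, so $F=M\otimes^{\mathbf L}_A-$. As a complex of left modules, $M=F(A)\cong A$ by Step 2. So $M$ has cohomology only in degree $0$ and is isomorphic to a bimodule that is $A$ as a left module. The right action of $x\in A$ is a left module endomorphism of $A$, hence right multiplication by an element $\varphi(x)$. The map $A^{op}\to\operatorname{End}_A(M)$ given by the right action is the map $\operatorname{End}_A(A)\to\operatorname{End}(F(A))$ induced by $F$, so it is bijective. Hence $\varphi\in\operatorname{Aut}_k(A)$ and $M\cong A_\varphi$, where $x$ acts on the right by $\varphi(x)$.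

**Step 4: $\varphi$ may be assumed to fix the idempotents.** Put $f_i=\varphi(e_i)$. Then $Af_i\cong A_\varphi\otimes_AAe_i=F(Ae_i)\cong Ae_i$. Choose isomorphisms $Ae_i\to Af_i$. Their sum is an automorphism of the left module $A=\bigoplus Ae_i=\bigoplus Af_i$, that is, right multiplication by a unit $v$, with $e_iv\in Af_i$. So $e_iv=e_ivf_i$ and $e_jvf_i=0$ for $j\ne i$, whence $vf_i=\sum_je_jvf_i=e_iv$ and $f_i=ue_iu^{-1}$ with $u=v^{-1}$. Let $\psi(x)=u^{-1}\varphi(x)u$. The map $A_\varphi\to A_\psi$, $c\mapsto cu$, is an isomorphism of bimodules, because $c\varphi(x)u=cu\,\psi(x)$. So we may replace $\varphi$ by $\psi$ and assume $\varphi(e_i)=e_i$.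

**Step 5: $\varphi$ is inner.** Now $\varphi$ preserves each $e_iAe_j$, which has dimension at most $1$, so it multiplies each arrow by a nonzero scalar. Conjugation by $\sum_id_ie_i$ with $d_i\in k^\times$ multiplies an arrow in $e_iAe_j$ by $d_id_j^{-1}$. The quiver is a line, so we can choose $d_1=1,d_2,\dots,d_m$ one after the other to match the given scalars. The arrows and idempotents generate $A$, so $\varphi$ is this conjugation. By the computation in Step 4, $A_\varphi\cong A$. So $M\cong A$. $\square$

**Proposition 4.** Let $A=\bigotimes_{i=1}^nk\mathbb A_{p_i-1}$ with any number $n\ge1$ of weights $p_i\ge2$, and let $a,b$ be as above. Then $\nu_A^a\cong[b]$.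

*Proof.* Put $A_i=k\mathbb A_{p_i-1}$. Then $DA\cong\bigotimes_iDA_i$ as bimodules. Take projective bimodule resolutions $Q_i\to DA_i$. Their tensor product over $k$ is a projective bimodule resolution of $DA$, and $(\bigotimes_iQ_i)\otimes_A(\bigotimes_iQ_i)\cong\bigotimes_i(Q_i\otimes_{A_i}Q_i)$. Iterating,
$$(DA)^{\otimes^{\mathbf L}_Aa}\cong\bigotimes_i(DA_i)^{\otimes^{\mathbf L}_{A_i}a}.$$
If $p_i\ge3$, then $p_i\mid a$ and Lemma 3 with $m=p_i-1$, used $a/p_i$ times, gives $(DA_i)^{\otimes^{\mathbf L}a}\cong A_i\bigl[\tfrac a{p_i}(p_i-2)\bigr]=A_i\bigl[a(1-\tfrac2{p_i})\bigr]$. If $p_i=2$, the factor is $k=k[a(1-\frac22)]$. The shifts add up to $b$. $\square$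

## Where merging factors and comparing $b/a$ with $d$ both stop

Take $n=4$ and weights $(2,5,5,5)$. Condition (b) holds, since $\frac12+\frac35=\frac{11}{10}$.

**Merging factors.** The first way to prove (a) is the one that worked in the tests: merge two tensor factors into one hereditary algebra. Here the nontrivial factors are three copies of $k\mathbb A_4$, so we would want a hereditary algebra derived equivalent to $k\mathbb A_4\otimes k\mathbb A_4$. There is none: this is Theorem C(1) for $m=4$, $N=2$, which gives global dimension at least $2$. This stops the method, but it does not refute (a): some algebra of another shape might have global dimension $2$.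

**Comparing slopes.** The first way to disprove (a) is to bound how far $\nu$ can move things. If $\operatorname{gldim}\Lambda\le d$, one application of $\nu_\Lambda$ lowers the cohomological degree by at most $d$ (we prove this below). So $\nu^a\Lambda\cong\Lambda[b]$ gives
$$b\le ad.\tag{2}$$
With $d=n-2$ and $b=a(n-2\sum_i\frac1{p_i})$ this says $\sum_i\frac1{p_i}\ge1$. So any weights with (b) pass the test (2), and it can never produce a counterexample. For $(2,5,5,5)$ we have $a=5$ and $b=5\cdot3\cdot\frac35=9$, and (2) reads $9\le10$. Replacing $(a,b)$ by a multiple $(ta,tb)$ changes nothing in (2).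

What is wasted is one step out of $a$. Inequality (2) charges $d$ for each of the $a$ applications of $\nu$. But the first one, applied to $\Lambda$ itself, gives $\nu\Lambda=D\Lambda$, a module in degree $0$: it costs nothing. So the right comparison for $(2,5,5,5)$ is $9\le4\cdot2=8$, which is false. Because one whole $d$ is saved, small $a$ gives the sharper test.

## The inequality $b\le(a-1)d$ and the counterexamples

**Lemma 5.** Let $0\ne\Lambda$ be a finite-dimensional algebra of global dimension $\le d<\infty$, and suppose $\nu^a\Lambda\cong\Lambda[b]$ with $a\ge1$, $b\in\mathbb Z$. Then $b\le(a-1)d$.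

*Proof.* **Step 1: $\nu$ lowers degrees by at most $d$.** We claim $\nu(\mathsf D^{\ge0})\subset\mathsf D^{\ge-d}$. A bounded complex $X\in\mathsf D^{\ge0}$ is built, by truncation triangles, from the finitely many objects $H^j(X)[-j]$ with $j\ge0$. For a module $N$, $H^s\bigl(\nu(N[-j])\bigr)=\operatorname{Tor}^\Lambda_{j-s}(D\Lambda,N)$, and this is nonzero only if $0\le j-s\le d$, so only if $s\ge j-d\ge-d$. Since $\mathsf D^{\ge-d}$ is closed under extensions, $\nu X\in\mathsf D^{\ge-d}$. (For $k\mathbb A_2$, $\nu S_2=S_1[1]$ lies in degree $-1=-d$.)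

**Step 2: the count.** $\nu\Lambda=D\Lambda\in\mathsf D^{\ge0}$. Applying $\nu$ another $a-1$ times, Step 1 gives
$$\Lambda[b]\cong\nu^{a-1}(D\Lambda)\in\mathsf D^{\ge-(a-1)d}.$$
As $\Lambda[b]$ has nonzero cohomology in degree $-b$, we get $-b\ge-(a-1)d$. $\square$

**Proof of Theorem A.** Let $A=\bigotimes_ik\mathbb A_{p_i-1}$ and let $\Phi:\mathsf D^{\mathrm b}(\mathrm{mod}\,A)\to\mathsf D^{\mathrm b}(\mathrm{mod}\,\Lambda)$ be a triangle equivalence, $\operatorname{gldim}\Lambda=d<\infty$. Then $\Lambda\ne0$. Both $\nu$ and shifts commute with $\Phi$, so Proposition 4 gives $\nu_\Lambda^a(X)\cong X[b]$ for all $X$. Take $X=\Lambda$; Lemma 5 gives $b\le(a-1)d$. This part is valid for any number of weights.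

Assume (a). Then $b\le(a-1)(n-2)$. Since $b=an-2a\sum_i\frac1{p_i}$, this reads
$$an-2a\sum_i\frac1{p_i}\ \le\ an-2a-(n-2),$$
that is, $2a(\sum_i\frac1{p_i}-1)\ge n-2$, which is (c). As $n\ge3$, the right side of (c) is positive, so (c) implies (b). $\square$

*Check on a positive case.* For $(3,3,3,3)$ we have $a=3$, $b=4$, $(a-1)\cdot2=4$: equality, in accordance with $k\mathbb D_4\otimes k\mathbb D_4$ having global dimension at most $2$.

**Proof of Theorem B(1).** Let $n\ge4$ and $q=2n-3$. First, (b): since $\frac{n-1}{2n-3}-\frac12=\frac{1}{2(2n-3)}$,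
$$\sum_i\frac1{p_i}=\frac12+\frac{n-1}{2n-3}=1+\frac1{2(2n-3)}>1.$$
Next, $a=2n-3$ and $b=(n-1)(q-2)=(n-1)(2n-5)$, so
$$b-(a-1)(n-2)=(2n^2-7n+5)-(2n^2-8n+8)=n-3>0.\tag{3}$$
By Theorem A, (a) fails. More precisely, a derived equivalent algebra of finite global dimension $d$ has $d\ge\frac b{a-1}>n-2$, so $d\ge n-1$ (and infinite global dimension is also $\ge n-1$). On the other hand the algebra is $k\otimes(k\mathbb A_{2n-4})^{\otimes(n-1)}$, which has global dimension at most $n-1$. So the minimum is exactly $n-1$. $\square$

For $n=4$ this says: on $\mathsf D^{\mathrm b}((k\mathbb A_4)^{\otimes3})$ we have $\nu^5\cong[9]$, whereas global dimension at most $2$ would force $9\le8$.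

**Proof of Theorem B(2).** Let $n\ge5$. Then $\sum_i\frac1{p_i}-1=\frac{n-1}{n-1}+\frac1{s(n-1)}-1=\frac1{s(n-1)}>0$, so (b) holds. As $n-1\ge3$, $a=s(n-1)$, so $2a(\sum_i\frac1{p_i}-1)=2<n-2$. Thus (c) fails, and by Theorem A so does (a). $\square$

**Proof of Theorem B(3).** For $n=3$, (b) implies (a) by Proposition 2, and (a) implies (b) by Theorem A. For $n\ge4$ the equivalence fails for some weights by B(1). $\square$

So the conjecture is false for every $n\ge4$, in the sense that for each such $n$ some weights satisfy (b) but not (a). The same weights show that (c) is strictly stronger than (b) for each $n\ge4$: by (3), they satisfy (b) and not (c).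

## Tensor powers of $k\mathbb A_m$, and all four-weight cases with (b) but not (c)

**Proof of Theorem C(1).** We apply the inequality of Theorem A to $N$ weights equal to $m+1\ge3$; as noted, it holds for any number of weights. Here $a=m+1$ and $b=N(m-1)$, so $N(m-1)\le md$. Hence
$$d\ \ge\ \Bigl\lceil N-\frac Nm\Bigr\rceil=N-\Bigl\lfloor\frac Nm\Bigr\rfloor,$$
and an algebra of infinite global dimension satisfies the bound trivially. If $N<m$, the bound is $N$, attained by $(k\mathbb A_m)^{\otimes N}$ itself, whose global dimension is at most $N$. If $m=2$, the bound is $N-\lfloor N/2\rfloor=\lceil N/2\rceil$. By Proposition 2, $k\mathbb A_2\otimes k\mathbb A_2$ is derived equivalent to $k\mathbb D_4$, so $(k\mathbb A_2)^{\otimes N}$ is derived equivalent to $(k\mathbb D_4)^{\otimes\lfloor N/2\rfloor}$, tensored with one $k\mathbb A_2$ if $N$ is odd. This has global dimension at most $\lceil N/2\rceil$. $\square$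

**Proof of Theorem C(2).** Let $n=4$ and assume (b). Put $t:=a(\sum_i\frac1{p_i}-1)$. By (b), $t>0$, and (c) reads $t\ge1$.

**Step 1: reduction to one weight 2 and three odd weights.** The purpose is to see when $t$ can lie strictly between $0$ and $1$. If no $p_i$ equals $2$, then every $p_i$ divides $a$, so $t\in\mathbb Z$ and $t\ge1$. If at least two $p_i$ equal $2$, then (a) holds (first section), hence so does (c). So let exactly one weight be $2$ and let the others be $3\le p\le q\le r$, with $a=\operatorname{lcm}(p,q,r)$. Then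
$$t=a\Bigl(\frac1p+\frac1q+\frac1r\Bigr)-\frac a2.$$
If $a$ is even, $t\in\mathbb Z$, so $t\ge1$. If $a$ is odd, $t\in\frac12+\mathbb Z$, and (c) fails iff $t=\frac12$. So the weights satisfying (b) but not (c) are exactly those with
$$p,q,r\text{ odd},\qquad\frac1p+\frac1q+\frac1r=\frac12+\frac1{2a}.\tag{4}$$

**Step 2: solving (4).** The right side exceeds $\frac12$, which bounds $p$ and $q$; then $r$ is found from a linear equation.

- $p\ge7$: the left side is at most $\frac37<\frac12$, impossible.
- $p=5$, $q\ge7$: the left side is at most $\frac15+\frac27=\frac{17}{35}<\frac12$, impossible.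
- $p=5$, $q=5$: put $g=\gcd(5,r)$, so $a=5r/g$. Multiplying (4) by $10r$ gives $4r+10=5r+g$, that is, $10-r=g$. So $r=9$ for $g=1$, or $r=5$ for $g=5$; indeed $\gcd(5,9)=1$ and $\gcd(5,5)=5$.
- $p=3$, $q\in\{3,5\}$: now (4) reads $\frac1q+\frac1r=\frac16+\frac1{2a}$, and $\frac1q>\frac16$. So $\frac1r<\frac1{2a}\le\frac1{2r}$, impossible.
- $p=3$, $q=7$: put $g=\gcd(21,r)$, so $a=21r/g$. Multiplying by $42r$ gives $20r+42=21r+g$, that is, $42-r=g$. So $r=41,39,35,21$ for $g=1,3,7,21$, and $\gcd(21,r)$ is indeed $1,3,7,21$.
- $p=3$, $q=9$: put $g=\gcd(9,r)$, so $a=9r/g$. Multiplying by $18r$ gives $8r+18=9r+g$, that is, $18-r=g$. So $r=17,15,9$ for $g=1,3,9$, and $\gcd(9,r)$ is indeed $1,3,9$.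
- $p=3$, $q=11$: put $g=\gcd(33,r)$, so $a=33r/g$. Multiplying by $66r$ gives $28r+66=33r+g$, that is, $66-5r=g\in\{1,3,11,33\}$. The values $g=3$ and $g=33$ give $5r=63$ and $5r=33$, impossible. The others give $r=13$ for $g=1$ and $r=11$ for $g=11$, and $\gcd(33,13)=1$, $\gcd(33,11)=11$.
- $p=3$, $q\ge13$: the left side is at most $\frac13+\frac2{13}=\frac{19}{39}<\frac12$, impossible.

These are the eleven triples in the statement. For each of them (c) fails, so by Theorem A condition (a) fails. $\square$
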